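\title{Thin footballs and the diameter of four-manifolds with $Q/R\ge k$}

\begin{abstract}
A complete four-manifold whose scalar curvature $R$ is bounded below by a positive constant and whose $Q$-curvature satisfies $Q/R\ge k>0$ is compact, with diameter at most $4\pi/\sqrt{15k}$. It has been conjectured that the sharp bound is $\pi/\sqrt{2k}$, the value for the round sphere. We show that this is false: there are smooth rotationally symmetric metrics on $S^4$ with $R>0$, $Q/R\ge k$ and diameter arbitrarily close to $\pi\sqrt{2/(3k)}$. Among rotationally symmetric metrics on $S^4$ this value is the sharp bound, and it is not attained. Without symmetry we show that the bound $4\pi/\sqrt{15k}$ is never attained.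
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $(M,g)$ be a connected Riemannian four-manifold with scalar curvature $R$, Ricci tensor $\operatorname{Ric}$ and Laplace--Beltrami operator $\Delta=\operatorname{tr}\nabla^2$, so that $\Delta u\ge0$ at a minimum of $u$. Branson's $Q$-curvature is
\[
Q=\tfrac16\bigl(-\Delta R-3|\operatorname{Ric}|^2+R^2\bigr).
\]
For $k>0$ we call $(M,g)$ \emph{$k$-admissible} if it is complete, $R\ge c$ for some constant $c>0$, and $Q/R\ge k$. Under $g\mapsto\lambda^2g$ we have $R\mapsto\lambda^{-2}R$ and $Q\mapsto\lambda^{-4}Q$, so $Q/R$ scales like a sectional curvature and $k\,\operatorname{diam}^2$ is scale invariant.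

To see what the condition measures, let $E=\operatorname{Ric}-\frac R4g$ be the trace-free Ricci tensor. Then $|\operatorname{Ric}|^2=|E|^2+\frac14R^2$, and when $R>0$ the inequality $Q/R\ge k$ reads
\begin{equation}\label{eq:hyp}
-\Delta R-3|E|^2+\tfrac14R^2\ \ge\ 6kR .
\end{equation}
Up to the term $\Delta R$, this says that $R$ is large and that it dominates the deviation of $g$ from an Einstein metric. One therefore expects a diameter bound in the spirit of the Bonnet--Myers theorem: \emph{a complete connected $n$-manifold with $\operatorname{Ric}\ge(n-1)\mu g$, $\mu>0$, is compact and has diameter at most $\pi/\sqrt\mu$.} Both signs in the hypothesis matter. The cylinder $\mathbb R\times S^3$ has Ricci eigenvalues $0,2,2,2$, so $R=6$ and $Q=0$; the product of the Euclidean and the hyperbolic plane has eigenvalues $0,0,-1,-1$, so $R=-2$, $Q=-\frac13$ and $Q/R=\frac16$. Both are complete and noncompact.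

Which constant should one expect? If $g$ is Einstein, then $E=0$ and $R$ is constant, so \eqref{eq:hyp} says $R\ge24k$. Then $\operatorname{Ric}\ge 3\cdot 2k\,g$, and Bonnet--Myers gives $\operatorname{diam}\le\pi/\sqrt{2k}$, with equality for the round sphere of curvature $2k$. For any compact $M$ with $R>0$ and $Q/R\ge k$, evaluating \eqref{eq:hyp} at a minimum of $R$ gives $\frac14R^2\ge 6kR$ there, so
\begin{equation}\label{eq:R24}
R\ge 24k\quad\text{on } M,
\end{equation}
and again the round sphere is the extremal case.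

The problem we study is posed in \cite{JLW}. Its starting point is the known result that a $k$-admissible manifold is compact and has diameter at most $4\pi/\sqrt{15k}$. The conjecture is that every $k$-admissible manifold satisfies
\begin{equation}\label{eq:conj}
\operatorname{diam}(M,g)\le\pi/\sqrt{2k},
\end{equation}
a bound that the round sphere would show to be sharp. We prove that \eqref{eq:conj} fails. Throughout, $S^4$ is the unit sphere in $\mathbb R^5$ and $SO(4)\subset SO(5)$ rotates the first four coordinates; its two fixed points are the \emph{poles}.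

\begin{theorem}\label{thm:A}
For every $k>0$ and $\varepsilon>0$ there is a smooth $SO(4)$-invariant metric $g$ on $S^4$ with $R\ge c>0$, $Q/R\ge k$ and
\[
\operatorname{diam}(S^4,g)\ \ge\ \pi\sqrt{\tfrac{2}{3k}}-\varepsilon .
\]
For small $\varepsilon$ this violates \eqref{eq:conj}. An explicit example has $k\,\operatorname{diam}^2>0.58\,\pi^2>\frac12\pi^2$.
\end{theorem}

\begin{theorem}\label{thm:B}
Let $g$ be an $SO(4)$-invariant metric on $S^4$ with $R>0$ and $Q/R\ge k>0$. Then every sectional curvature of $g$ is greater than $\frac{3k}2$, and $\operatorname{diam}(S^4,g)<\pi\sqrt{2/(3k)}$. Both constants are optimal. For given $k$, the set of diameters of such metrics is the open interval $\bigl(0,\pi\sqrt{2/(3k)}\bigr)$.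
\end{theorem}

\begin{theorem}\label{thm:C}
Every $k$-admissible four-manifold satisfies the strict inequality $\operatorname{diam}(M,g)<4\pi/\sqrt{15k}$. Hence the optimal constant $C_*=\sup\sqrt k\,\operatorname{diam}(M,g)$, the supremum taken over all $k>0$ and all $k$-admissible $(M,g)$, satisfies
\[
\pi\sqrt{2/3}\ \le\ C_*\ \le\ 4\pi/\sqrt{15}.
\]
\end{theorem}

In terms of $k\,\operatorname{diam}^2/\pi^2$ the three values are $\frac12<\frac23<\frac{16}{15}$. We do not determine $C_*$.

The number $\frac23$ already appears for an explicit family of metrics with two cone points, computed in Section~\ref{sec:football}. Removing the cone points without losing the lower bound on $Q/R$ is the main task. It becomes tractable in cylindrical coordinates, where $Q$ is given by a linear operator (Section~\ref{sec:cyl}). The three theorems are then proved in Sections~\ref{sec:A}, \ref{sec:B} and~\ref{sec:C}.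

\section{Warped products and footballs}\label{sec:football}

Let $I$ be an open interval, $\varphi>0$ a smooth function on $I$, and
\begin{equation}\label{eq:warped}
g=dt^2+\varphi(t)^2g_{S^3}\quad\text{on } I\times S^3 ,
\end{equation}
with $g_{S^3}$ the round metric of curvature $1$. Recall that planes containing $\partial_t$ and planes tangent to $S^3$ have sectional curvatures
\[
K_{\mathrm{rad}}=-\frac{\varphi_{tt}}{\varphi},\qquad K_{\mathrm{tan}}=\frac{1-\varphi_t^2}{\varphi^2},
\]
and that $\Delta u=\varphi^{-3}(\varphi^3u_t)_t$ for a function $u=u(t)$.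

Every other sectional curvature is a convex combination of these two. Indeed, a plane meets $TS^3$ in at least a line, so it has an orthonormal basis $\cos\theta\,\partial_t+\sin\theta\,e_1$, $e_2$ with $e_1,e_2$ orthonormal and tangent to $S^3$. Its curvature is $\cos^2\theta\,K_{\mathrm{rad}}+\sin^2\theta\,K_{\mathrm{tan}}$ plus a multiple of the curvature component in the directions $(\partial_t,e_2,e_2,e_1)$. That component vanishes, because the reflection of $S^3$ that reverses $e_1$ and fixes $e_2$ is an isometry of \eqref{eq:warped}.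

The Ricci eigenvalues are $3K_{\mathrm{rad}}$ on $\partial_t$ and $K_{\mathrm{rad}}+2K_{\mathrm{tan}}$ on $TS^3$. Hence $R=6(K_{\mathrm{rad}}+K_{\mathrm{tan}})$ and
\begin{equation}\label{eq:sigma2}
R^2-3|\operatorname{Ric}|^2=36(K_{\mathrm{rad}}+K_{\mathrm{tan}})^2-27K_{\mathrm{rad}}^2-9(K_{\mathrm{rad}}+2K_{\mathrm{tan}})^2=36K_{\mathrm{rad}}K_{\mathrm{tan}},
\end{equation}
so that, where $R\ne0$,
\begin{equation}\label{eq:harm}
\frac QR=\frac{K_{\mathrm{rad}}K_{\mathrm{tan}}}{K_{\mathrm{rad}}+K_{\mathrm{tan}}}-\frac{\Delta R}{6R}.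
\end{equation}
The length of $I$ is controlled by $K_{\mathrm{rad}}$ through the equation $\varphi_{tt}=-K_{\mathrm{rad}}\varphi$. On a round sphere the first term of \eqref{eq:harm} is $\frac12K_{\mathrm{rad}}$; if $K_{\mathrm{tan}}$ is made much larger than $K_{\mathrm{rad}}>0$, it rises to almost $K_{\mathrm{rad}}$. So a thin metric gains in the first term, and the question is how much it loses in the second.

The simplest test case is the \emph{football}
\[
\bar g_\delta=dt^2+\delta^2\sin^2t\;g_{S^3},\qquad 0<t<\pi,\quad 0<\delta\le1,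
\]
which is the round sphere for $\delta=1$. Here $\varphi=\delta\sin t$, $K_{\mathrm{rad}}=1$ and $K_{\mathrm{tan}}=1+(1-\delta^2)\varphi^{-2}$, so $R=12+6(1-\delta^2)\varphi^{-2}$. For every warped product, $\Delta(\varphi^{-2})=\varphi^{-3}(-2\varphi_t)_t=2K_{\mathrm{rad}}\varphi^{-2}$. Therefore $\Delta R=2(R-12)$, and since $K_{\mathrm{tan}}/(1+K_{\mathrm{tan}})=1-6/R$, formula \eqref{eq:harm} gives
\[
\frac QR=\Bigl(1-\frac6R\Bigr)-\Bigl(\frac13-\frac4R\Bigr)=\frac23-\frac2R .
\]
The smallest value of $R$ is $6+6\delta^{-2}$, at $t=\pi/2$, so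
\[
\min\frac QR=\frac{2+\delta^2}{3(1+\delta^2)} .
\]
This equals $\frac12$ for $\delta=1$, exceeds $\frac12$ for $\delta<1$, and tends to $\frac23$ as $\delta\to0$, while the distance between the two tips stays equal to $\pi$: the Laplacian costs $\frac13$, less than the gain of $\frac12$. For $\delta<1$, however, $\bar g_\delta$ is incomplete and its tips are cone points, since $\varphi_t^2\to\delta^2$ there, whereas a smooth metric has $\varphi_t^2\to1$ by the next lemma.

\begin{lemma}\label{lem:normal}
Let $g$ be a smooth $SO(4)$-invariant metric on $S^4$. Off the poles $g$ has the form \eqref{eq:warped} with $I=(0,L)$, $L<\infty$. As $t\to0$ and as $t\to L$ we have $\varphi\to0$, $\varphi_t^2\to1$ and $\varphi\varphi_{tt}\to0$, and $\int dt/\varphi$ diverges at both ends.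
\end{lemma}

\begin{proof}
Use polar coordinates $(r,\omega)\in(0,\pi)\times S^3$, in which the round metric is $g_0=dr^2+\sin^2r\,g_{S^3}$. The stabilizer of $(r,\omega)$ is a copy of $SO(3)$ that fixes $\partial_r$ and acts on $T_\omega S^3\cong\mathbb R^3$ by rotations. The linear form $g(\partial_r,\cdot)$ on $T_\omega S^3$ is invariant, hence zero, and an invariant inner product on $T_\omega S^3$ is constant on the unit sphere, hence a multiple of $g_{S^3}$. As $SO(4)$ is transitive on $S^3$, we get $g=a(r)^2dr^2+b(r)^2g_{S^3}$. By compactness $g\le C^2g_0$, so $a\le C$ and $b\le C\sin r$. Setting $t=\int_0^ra$ and $\varphi(t)=b(r)$ gives \eqref{eq:warped} with $L<\infty$ and $\varphi\to0$ at both ends. The sectional curvatures of $g$ are bounded in absolute value by some $\Lambda$, so $|\varphi\varphi_{tt}|\le\Lambda\varphi^2$ and $|1-\varphi_t^2|\le\Lambda\varphi^2$. In particular $\varphi_t$ is bounded, so $\varphi\le C'\min(t,L-t)$ and $\int dt/\varphi$ diverges.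
\end{proof}

\section{Cylindrical coordinates and averages of round metrics}\label{sec:cyl}

Cutting off the tips of a football and gluing in caps requires control of four derivatives of $\varphi$ in a region where $R$ is very large. We avoid the gluing by passing to a coordinate in which $Q$ depends linearly on the unknown. Define $s$ by $ds=dt/\varphi$ and put $\varphi=e^w$, so that $g=e^{2w(s)}(ds^2+g_{S^3})$ is conformal to the cylinder. Until Section~\ref{sec:C} a prime denotes $d/ds$. Put
\[
v=w',\qquad q=-w'',\qquad Y=1+q-v^2 .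
\]

\begin{lemma}\label{lem:formulas}
For $g=e^{2w(s)}(ds^2+g_{S^3})$ we have $K_{\mathrm{rad}}=qe^{-2w}$, $K_{\mathrm{tan}}=(1-v^2)e^{-2w}$ and
\begin{equation}\label{eq:RQ}
R=6e^{-2w}Y,\qquad Qe^{4w}=-q''+4q .
\end{equation}
\end{lemma}

\begin{proof}
Since $\partial_t=e^{-w}\partial_s$, we have $\varphi_t=v$ and $\varphi\varphi_{tt}=v'=-q$. This gives the two curvatures, the formula for $R$ and, by \eqref{eq:sigma2}, $R^2-3|\operatorname{Ric}|^2=36q(1-v^2)e^{-4w}$. Next, $\Delta R=\varphi^{-3}(\varphi^3R_t)_t=e^{-4w}(e^{2w}R')'$. From $Y'=q'+2vq$ we get $e^{2w}R'=6(Y'-2vY)=6(q'-2v+2v^3)$, so $\Delta R=6e^{-4w}(q''+2q-6v^2q)$. Therefore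
\[
Qe^{4w}=-q''-2q+6v^2q+6q(1-v^2)=-q''+4q .\qedhere
\]
\end{proof}

The map $(s,\omega)\mapsto(\omega\operatorname{sech}s,\tanh s)$ identifies $\mathbb R\times S^3$ with $S^4$ minus the poles, and it pulls the round metric $g_0$ back to $\operatorname{sech}^2s\,(ds^2+g_{S^3})$. So $w=-\log\cosh s$ is the round sphere, and so is each translate $-\log\cosh(s-a)$. For these, $q=\operatorname{sech}^2(s-a)$, and the identity
\begin{equation}\label{eq:sech}
(\operatorname{sech}^2)''=4\operatorname{sech}^2-6\operatorname{sech}^4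
\end{equation}
gives $Qe^{4w}=6\operatorname{sech}^4(s-a)$. Because $w\mapsto Qe^{4w}$ is linear, an average of these functions $w$ again has positive $Q$.

\begin{lemma}\label{lem:avg}
Let $\nu$ be a probability measure on $\mathbb R$ with compact support, and let
\[
w(s)=-\int\log\cosh(s-a)\,d\nu(a),\qquad N(s)=\int\operatorname{sech}^4(s-a)\,d\nu(a).
\]
Then $g=e^{2w}(ds^2+g_{S^3})$ extends to a smooth $SO(4)$-invariant metric on $S^4$ with $R>0$. Off the poles,
\[
v=-\int\tanh(s-a)\,d\nu,\qquad q=\int\operatorname{sech}^2(s-a)\,d\nu,\qquad \frac QR=\frac{N}{e^{2w}Y}.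
\]
\end{lemma}

\begin{proof}
Let $x_5=\tanh s$ be the last coordinate on $S^4$ and $\ell_a=\cosh a-x_5\sinh a$. Then $\ell_a\ge e^{-|a|}$ on $S^4$ and $\cosh(s-a)=\ell_a\cosh s$. Since $\nu$ has total mass $1$, we get $w=-\log\cosh s+\phi$ with $\phi=-\int\log\ell_a\,d\nu(a)$, that is, $g=e^{2\phi}g_0$. As $\nu$ has compact support, $\phi$ is a smooth function of $x_5\in[-1,1]$, so $g$ is smooth and invariant on $S^4$. Differentiation gives $v$ and $q$, and \eqref{eq:RQ} with \eqref{eq:sech} gives $Qe^{4w}=6N$. Since $|v|<1$, we have $Y>q$, so off the poles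
\[
R\ \ge\ 6qe^{-2w}=6e^{-2\phi}\int\ell_a^{-2}\,d\nu(a).
\]
The right side is continuous and positive on $S^4$, so by continuity $R>0$ at the poles too. The formula for $Q/R$ follows from \eqref{eq:RQ}.
\end{proof}

Smoothness, $R>0$ and, off the poles, $Q>0$ thus hold for every $\nu$. It remains to choose $\nu$ so that $g$ is close to a thin football, and to estimate $Q/R$.

\section{The smooth examples: proof of Theorem~\ref{thm:A}}\label{sec:A}

\subsection*{Choice of the measure}
Substituting $\cos t=-\tanh\delta s$, $\sin t=\operatorname{sech}\delta s$ writes the football $\bar g_\delta$ as $e^w=\delta\operatorname{sech}\delta s$, with $q=\delta^2\operatorname{sech}^2\delta s$. For small $\delta$ this varies on the long scale $1/\delta$. On that scale $\log\cosh(s-a)$ looks like $|s-a|$, whose second derivative is twice the Dirac mass at $a$. So the football is imitated by the density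
\[
\rho(a)=\tfrac12\delta^2\operatorname{sech}^2(\delta a).
\]
Its total mass is only $\delta$, which is the cone defect seen in this picture. We place the missing mass in two atoms at $\pm T$. Between them $|s-T|+|s+T|=2T$ is constant, so away from $\pm T$ the atoms only rescale the metric.

Fix $0<\delta<\frac16$ and $T=\delta^{-2}$; then $\delta T=1/\delta$ is large, and little of the football is cut away. Let $\nu$ have density $\rho$ on $[-T,T]$ and atoms of mass $m=\frac12(1-\delta\tanh\delta T)$ at $\pm T$. Since $\int_{-T}^T\rho=\delta\tanh\delta T$, this is a symmetric probability measure, and $\frac5{12}<m<\frac12$. Let $g_\delta$ be the metric of Lemma~\ref{lem:avg}; the functions $w$, $q$, $Y$, $N$ are even in $s$.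

The shape of the caps explains the estimates below. Near $s=T$, with $y=s-T$, about half of the mass sits at $T$ and almost all the rest lies far to the left, so $w\approx-\frac12\log\cosh y-\frac12y+\mathrm{const}$ and $e^{2w}$ is roughly a multiple of $(1+e^{2y})^{-1}$. This model closes up as $y\to+\infty$ and is asymptotic to a cylinder as $y\to-\infty$. It has $N=\frac12\operatorname{sech}^4y$, so its $Q/R$ tends to $0$ at the cylindrical end. There the density $\rho$ has to take over, and we need a lower bound for $N$ that keeps both contributions.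

\subsection*{The conformal factor}
We use two elementary facts:
\begin{align}
&\log\cosh x=|x|-\log2+\log(1+e^{-2|x|}),\qquad 0\le\log(1+e^{-2|x|})\le e^{-2|x|},\label{eq:logcosh}\\
&\cosh(x+y)=\cosh x\cosh y+\sinh x\sinh y\ \ge\ \cosh x\cosh y\qquad(x,y\ge0).\label{eq:coshadd}
\end{align}
Put $u(s)=\int_{-T}^T|s-a|\rho(a)\,da$, $A=2e^{-2mT-u(0)}$ and $\gamma_\delta=e^{-2/\delta}+\frac12\delta^2$.

\begin{lemma}\label{lem:factor}
We have
\begin{align*}
e^{w(s)}&\le A\operatorname{sech}\delta s &&\text{for } |s|\le T,\\
e^{w(s)}&\ge Ae^{-\gamma_\delta}\operatorname{sech}\delta s &&\text{for } |s|\le T-1/\delta,\\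
e^{w(s)}&\le A\operatorname{sech}(|s|-T) &&\text{for } |s|\ge T.
\end{align*}
\end{lemma}

\begin{proof}
On $[-T,T]$ we have $u'(s)=\int_{-T}^s\rho-\int_s^T\rho$, so $u'(0)=0$ and $u''=2\rho=(\log\cosh\delta s)''$. Hence $u=u(0)+\log\cosh\delta s$ and $\int|s-a|\,d\nu=2mT+u(0)+\log\cosh\delta s$. By \eqref{eq:logcosh},
\[
e^{w(s)}=A\operatorname{sech}(\delta s)\,\exp\Bigl(-\int\log\bigl(1+e^{-2|s-a|}\bigr)d\nu(a)\Bigr),\qquad|s|\le T .
\]
This gives the first bound. For $|s|\le T-1/\delta$ the atoms contribute at most $2me^{-2/\delta}$ to $\int e^{-2|s-a|}d\nu$ and the density at most $\frac12\delta^2\int_{\mathbb R}e^{-2|x|}dx=\frac12\delta^2$, which gives the second. For $s=T+y$ with $y\ge0$, apply \eqref{eq:coshadd} to $s-a=y+(T-a)$ and integrate the logarithm against $\nu$: $-w(s)\ge\log\cosh y-w(T)$. Since $e^{w(T)}\le A$ and $w$ is even, the third bound follows.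
\end{proof}

So on most of $[-T,T]$ the metric $g_\delta$ is comparable to the football scaled by $A/\delta$, which has length $\pi A/\delta$ and $Q/R$ close to $\frac23\delta^2A^{-2}$.

\subsection*{The lower bound for $Q/R$}
For $|s|\le T$ write $\zeta=\operatorname{sech}^2(\delta s)$ for the profile of the body and $\xi=\operatorname{sech}^2(T-|s|)$ for the profile of the nearer cap.

\begin{lemma}\label{lem:N}
For $|s|\le T$ we have $N\ge\frac23\delta^2(1-3\delta)\zeta+\frac13\xi^2$ and $Y\le1+\delta^2+\xi$.
\end{lemma}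

\begin{proof}
We first integrate the density over all of $\mathbb R$ and then let the atoms pay for the tails. Since $|(\log\rho)'|=2\delta|\tanh\delta a|\le2\delta$, we have $\rho(a)\ge\rho(s)e^{-2\delta|a-s|}\ge\rho(s)(1-2\delta|a-s|)$. Moreover $\int_{\mathbb R}\operatorname{sech}^4=\int_{-1}^1(1-\tau^2)\,d\tau=\frac43$ and, integrating by parts,
\[
\int_{\mathbb R}|x|\operatorname{sech}^4x\,dx\le2\int_0^\infty x\operatorname{sech}^2x\,dx=2\int_0^\infty(1-\tanh x)\,dx=2\log2<2 .
\]
Hence $\int_{\mathbb R}\operatorname{sech}^4(s-a)\rho(a)\,da\ge\rho(s)(\frac43-4\delta)=\frac23\delta^2(1-3\delta)\zeta$. For $a>T$, \eqref{eq:coshadd} gives $\operatorname{sech}^4(a-s)\le\operatorname{sech}^4(T-s)\operatorname{sech}^4(a-T)$, so with $\rho\le\frac12\delta^2$ the part of the integral over $a>T$ is at most $\frac12\delta^2\cdot\frac23\operatorname{sech}^4(T-s)$. Replacing $(s,a)$ by $(-s,-a)$, the part over $a<-T$ is at most $\frac13\delta^2\operatorname{sech}^4(T+s)$. Therefore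
\[
N\ge\tfrac23\delta^2(1-3\delta)\zeta+\bigl(m-\tfrac13\delta^2\bigr)\bigl(\operatorname{sech}^4(T-s)+\operatorname{sech}^4(T+s)\bigr),
\]
and $m-\frac13\delta^2>\frac5{12}-\frac1{108}>\frac13$. For $Y$, each atom contributes at most $m\xi$ to $q$ and the density at most $\frac12\delta^2\int_{\mathbb R}\operatorname{sech}^2=\delta^2$, so $Y\le1+q\le1+\delta^2+\xi$.
\end{proof}

\begin{proposition}\label{prop:main}
Let $k_\delta=\frac23\delta^2(1-6\delta)A^{-2}$. Then $Q/R\ge k_\delta$ on $(S^4,g_\delta)$, and
\begin{equation}\label{eq:Theta}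
k_\delta\,\operatorname{diam}(S^4,g_\delta)^2\ \ge\ \Theta(\delta):=\tfrac23(1-6\delta)\,e^{-2\gamma_\delta}\bigl(\pi-4e^{1-1/\delta}\bigr)^2 .
\end{equation}
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:avg} we must show $N\ge k_\delta e^{2w}Y$ off the poles; since $R>0$, the bound at the poles follows by continuity.

Let $|s|\le T$. By Lemmas~\ref{lem:factor} and~\ref{lem:N},
\[
k_\delta e^{2w}Y\le\tfrac23\delta^2(1-6\delta)(1+\delta^2)\zeta+\tfrac23\delta^2\zeta\xi .
\]
The mixed term is shared between cap and body: $\frac23\delta^2\zeta\xi\le\frac13\xi^2+\frac13\delta^4\zeta^2\le\frac13\xi^2+\frac13\delta^4\zeta$. Since $(1-6\delta)(1+\delta^2)+\frac12\delta^2\le1-6\delta+\frac32\delta^2\le1-3\delta$, the right side is at most $\frac23\delta^2(1-3\delta)\zeta+\frac13\xi^2\le N$.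

Let $s=T+y$ with $y\ge0$; the range $s\le-T$ follows by evenness. Here $N$ decays like $\operatorname{sech}^4y$, so we need decay of both $e^{2w}$ and $Y$. On the support of $\nu$ we have $s-a\ge y$, so $q\le\operatorname{sech}^2y$ and
\[
1+v=\int\bigl(1-\tanh(s-a)\bigr)d\nu\le1-\tanh y\le1-\tanh^2y=\operatorname{sech}^2y .
\]
With $1-v\le2$ this gives $Y=(1-v)(1+v)+q\le3\operatorname{sech}^2y$. By Lemma~\ref{lem:factor}, $e^{2w}\le A^2\operatorname{sech}^2y$, and the atom at $T$ gives $N\ge m\operatorname{sech}^4y$. Since $3A^2k_\delta\le2\delta^2<\frac1{18}<m$, we get $k_\delta e^{2w}Y\le3A^2k_\delta\operatorname{sech}^4y\le N$.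

Along a curve joining the poles, $t$ runs from $0$ to $L=\int_{\mathbb R}e^w\,ds$ and the speed is at least $|\dot t|$, so $\operatorname{diam}\ge L$. By Lemma~\ref{lem:factor}, the substitution $x=\delta s$, and $\int_{\mathbb R}\operatorname{sech}=\pi$, $\operatorname{sech}x\le2e^{-|x|}$,
\[
L\ \ge\ \frac A\delta e^{-\gamma_\delta}\int_{|x|\le1/\delta-1}\operatorname{sech}x\,dx\ \ge\ \frac A\delta e^{-\gamma_\delta}\bigl(\pi-4e^{1-1/\delta}\bigr)>0 .
\]
Squaring and multiplying by $k_\delta$ cancels $A$ and gives \eqref{eq:Theta}.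
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
The metric $g=(k_\delta/k)g_\delta$ is smooth and $SO(4)$-invariant, has $R\ge c>0$ by Lemma~\ref{lem:avg} and compactness, and satisfies $Q/R\ge k$ and $k\,\operatorname{diam}^2\ge\Theta(\delta)$. As $\delta\to0$, $\Theta(\delta)\to\frac23\pi^2$, which proves the first statement, and $\frac23>\frac12$. For $\delta=\frac1{50}$ we have $\frac23(1-6\delta)=\frac{44}{75}>0.586$, $2\gamma_\delta=2e^{-100}+\frac1{2500}<\frac1{2000}$ and $4e^{-49}<\frac{\pi}{2000}$. Hence $\Theta(\frac1{50})>0.586\,(1-\frac1{2000})^3\pi^2>0.58\,\pi^2$.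
\end{proof}

\section{The sharp bound under rotational symmetry}\label{sec:B}

Let $g$ be as in Theorem~\ref{thm:B}. By Lemma~\ref{lem:normal} we may use the coordinate $s$ of Section~\ref{sec:cyl}; it ranges over all of $\mathbb R$, and $\varphi\to0$, $q=-\varphi\varphi_{tt}\to0$ as $s\to\pm\infty$. Since $R>0$, the hypothesis is $Q\ge kR$, and by \eqref{eq:RQ} it reads
\begin{equation}\label{eq:ode}
-q''+4q\ \ge\ kR\varphi^4=6k\varphi^2(1+q-v^2).
\end{equation}
The operator on the left obeys a maximum principle.

\begin{lemma}\label{lem:max}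
Let $z\in C^2(\mathbb R)$ satisfy $z\to0$ at $\pm\infty$ and $-z''+4z>0$. Then $z>0$.
\end{lemma}

\begin{proof}
Suppose $z(s_0)\le0$. If $\inf z<0$, the infimum is attained because $z\to0$ at both ends; if $\inf z=0$, it is attained at $s_0$. At that point $z''\ge0$ and $z\le0$, so $-z''+4z\le0$, a contradiction.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
\emph{Radial curvature.} Since $kR\varphi^4>0$, Lemma~\ref{lem:max} applied to \eqref{eq:ode} gives $q>0$. To improve this, note that $K_{\mathrm{rad}}>\mu$ means $z:=q-\mu\varphi^2>0$, so we compare $g$ with the rescaled footballs, for which $z=0$. From $\varphi'=v\varphi$ we get $(\varphi^2)''=\varphi^2(4v^2-2q)$, and \eqref{eq:ode} gives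
\[
-z''+4z\ \ge\ \varphi^2\bigl[(6k-4\mu)(1-v^2)+(6k-2\mu)q\bigr].
\]
The choice $\mu=\frac{3k}2$ removes the first term and leaves $-z''+4z\ge3k\varphi^2q>0$. As $z\to0$ at $\pm\infty$, Lemma~\ref{lem:max} gives $z>0$. From now on $\mu=\frac{3k}2$, and $K_{\mathrm{rad}}>\mu$ off the poles.

\emph{Tangential curvature.} The inequality $K_{\mathrm{tan}}>\mu$ means $F<1$ for $F=\varphi_t^2+\mu\varphi^2$. We have $F_t=2\varphi_t(\varphi_{tt}+\mu\varphi)$, and the bracket is negative by the previous step. The function $\varphi$ is positive and strictly concave on $(0,L)$ and tends to $0$ at both ends, so $\varphi_t>0$ on $(0,t_0)$ and $\varphi_t<0$ on $(t_0,L)$ for some $t_0$. Thus $F$ decreases strictly on $(0,t_0]$ and increases strictly on $[t_0,L)$. By Lemma~\ref{lem:normal}, $F\to1$ at both ends, so $F<1$. This is where smoothness at the poles fixes the cone angle.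

\emph{All planes.} Off the poles every sectional curvature is a convex combination of $K_{\mathrm{rad}}$ and $K_{\mathrm{tan}}$, hence exceeds $\mu$. At the poles continuity gives only a weak inequality. But $SO(4)$ acts on the tangent space at a pole by isometries, transitively on planes, so all sectional curvatures there equal $R/12$, and $R/12\ge2k>\mu$ by \eqref{eq:R24}.

\emph{Diameter.} The sectional curvature is continuous on the compact bundle of tangent planes, so it is at least $\mu+\epsilon$ for some $\epsilon>0$. Then $\operatorname{Ric}\ge3(\mu+\epsilon)g$, and Bonnet--Myers gives $\operatorname{diam}\le\pi/\sqrt{\mu+\epsilon}<\pi\sqrt{2/(3k)}$.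

\emph{Optimality.} By Theorem~\ref{thm:A} the diameter bound cannot be lowered. If some $\mu'>\mu$ were a lower bound for the sectional curvatures of all such metrics, Bonnet--Myers would give $\operatorname{diam}\le\pi/\sqrt{\mu'}$ for all of them, against Theorem~\ref{thm:A}. Finally, let $0<D<\pi\sqrt{2/(3k)}$. Choose $\delta$ with $\Theta(\delta)\ge kD^2$ and let $D_0$ be the diameter of $g_\delta$. Then $(D/D_0)^2g_\delta$ has diameter $D$, $R>0$, and $Q/R\ge k_\delta D_0^2/D^2\ge k$ by Proposition~\ref{prop:main}.
\end{proof}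

\section{The strict bound without symmetry}\label{sec:C}

In general \eqref{eq:hyp} gives no direct lower bound for $\operatorname{Ric}$, because $\Delta R$ has no sign. It does bound a combination of the two.

\begin{lemma}\label{lem:pointwise}
If $R>0$ and $Q/R\ge k$, then for every unit vector $e$,
\[
\operatorname{Ric}(e,e)-\frac{\Delta R}{2R}\ \ge\ 3k+\frac2R\operatorname{Ric}(e,e)^2\ \ge\ 3k .
\]
\end{lemma}

\begin{proof}
Let $x=E(e,e)$, so $\operatorname{Ric}(e,e)=\frac R4+x$. In an orthonormal basis starting with $e$, the other three diagonal entries of $E$ have sum $-x$, so their squares have sum at least $\frac13x^2$, and $|E|^2\ge\frac43x^2$. Dividing \eqref{eq:hyp} by $2R$ gives $-\frac{\Delta R}{2R}\ge3k+\frac{2x^2}R-\frac R8$. Adding $\frac R4+x$ yields $3k+\frac2R\bigl(x^2+\frac12Rx+\frac1{16}R^2\bigr)=3k+\frac2R\bigl(x+\frac R4\bigr)^2$.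
\end{proof}

The coefficient $\frac12$ is dictated by the algebra. With $\gamma>0$ in its place the same steps bound $\operatorname{Ric}(e,e)-\gamma\Delta R/R$ below by $6\gamma k+\frac{4\gamma}Rx^2+x+\frac{1-\gamma}4R$, and the quadratic in $x$ has discriminant $(1-2\gamma)^2$; it is nonnegative for all $x$ only when $\gamma=\frac12$.

If $R$ is constant, the lemma says $\operatorname{Ric}\ge3kg$, and Bonnet--Myers gives $\operatorname{diam}\le\pi/\sqrt k$. In general we repeat the second variation argument behind that theorem for a weighted length $\int e^f|\dot\sigma|$, which is the length in the metric $e^{2f}g$. Its second variation contains $\operatorname{Ric}-\Delta f$ in place of $\operatorname{Ric}$, and $f=\frac12\log R$ produces the combination above. In this section a prime denotes $d/dt$ along a curve, and $f'$, $f''$ are the derivatives of $f\circ\sigma$.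

\begin{lemma}\label{lem:second}
Let $(M,g)$ be a complete four-manifold, $f$ a smooth function, and $\sigma:[0,\ell]\to M$ a minimizing geodesic of $e^{2f}g$, parametrized by $g$-arclength. For every smooth $\psi$ on $[0,\ell]$ with $\psi(0)=\psi(\ell)=0$,
\[
0\le\int_0^\ell e^f\bigl[3\psi'^2-\operatorname{Ric}(\sigma',\sigma')\psi^2+(\Delta f-f'')\psi^2\bigr]dt ,
\]
all geometric quantities being those of $g$.
\end{lemma}

\begin{proof}
The curve $\sigma$ need not be a $g$-geodesic, so we take an orthonormal frame $n_1,n_2,n_3$ of its normal bundle that is parallel for the normal connection: $\nabla_{\sigma'}n_i$ is a multiple of $\sigma'$. Differentiating $g(n_i,\sigma')=0$ gives $\nabla_{\sigma'}n_i=-\kappa_i\sigma'$ with $\kappa_i=g(\nabla_{\sigma'}\sigma',n_i)$, and $\nabla_{\sigma'}\sigma'=\sum\kappa_in_i$. Write $f_i=df(n_i)$ and $f_{ii}=\nabla^2f(n_i,n_i)$.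

Fix $i$ and let $\Gamma(\tau,t)=\exp_{\sigma(t)}(\tau\psi(t)n_i(t))$, $U=\partial_t\Gamma$, $V=\partial_\tau\Gamma$. Then $\nabla_VU=\nabla_UV$ and $\nabla_VV=0$, and at $\tau=0$ we have $|U|=1$ and $\nabla_UV=\psi'n_i-\psi\kappa_i\sigma'$. From $\partial_\tau|U|=g(\nabla_UV,U)/|U|$ we obtain at $\tau=0$
\[
\partial_\tau|U|=-\psi\kappa_i,\qquad
\partial_\tau^2|U|=g(\nabla_V\nabla_UV,U)+|\nabla_UV|^2-g(\nabla_UV,U)^2=-\operatorname{sec}(\sigma',n_i)\psi^2+\psi'^2 ,
\]
where $g(\nabla_V\nabla_UV,U)=-\operatorname{sec}(\sigma',n_i)\psi^2$ follows by commuting $\nabla_V$ and $\nabla_U$ and using $\nabla_VV=0$. As the curves $\tau\mapsto\Gamma(\tau,t)$ are $g$-geodesics, $\partial_\tau e^f=e^f\psi f_i$ and $\partial_\tau^2e^f=e^f\psi^2(f_{ii}+f_i^2)$ at $\tau=0$.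

The function $\tau\mapsto\int_0^\ell e^{f(\Gamma)}|U|\,dt$ has a minimum at $\tau=0$. Its first derivative $\int e^f\psi(f_i-\kappa_i)\,dt$ vanishes for all $\psi$, so $\kappa_i=f_i$. Its second derivative is nonnegative:
\[
0\le\int_0^\ell e^f\bigl[\psi'^2-\operatorname{sec}(\sigma',n_i)\psi^2+(f_{ii}+f_i^2-2f_i\kappa_i)\psi^2\bigr]dt .
\]
Now sum over $i$. We have $\sum f_{ii}=\Delta f-\nabla^2f(\sigma',\sigma')$ and $f''=\nabla^2f(\sigma',\sigma')+df(\nabla_{\sigma'}\sigma')=\nabla^2f(\sigma',\sigma')+\sum f_i^2$, so $\sum(f_{ii}-f_i^2)=\Delta f-f''$.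
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Let $f=\frac12\log R$, so $e^{2f}g=Rg$. Since $Rg\ge cg$, a Cauchy sequence for $Rg$ is a Cauchy sequence for $g$, so $Rg$ is complete; this is the only use of the uniform bound $R\ge c$. By the Hopf--Rinow theorem, two distinct points $p,p'$ are joined by a minimizing geodesic $\sigma$ of $Rg$. Parametrize it by $g$-arclength on $[0,\ell]$; then $d_g(p,p')\le\ell$.

From $\nabla f=\nabla R/(2R)$ we get $\Delta f=\frac{\Delta R}{2R}-2|\nabla f|^2\le\frac{\Delta R}{2R}-2f'^2$. Lemmas~\ref{lem:pointwise} and~\ref{lem:second} give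
\[
0\le\int_0^\ell e^f\bigl[3\psi'^2-3k\psi^2-2f'^2\psi^2-f''\psi^2\bigr]dt .
\]
We know nothing about $f$ along $\sigma$, so we remove the weight by setting $\psi=e^{-f/2}h$ with $h(0)=h(\ell)=0$, and use the favorable term $-2f'^2\psi^2$ to absorb what is left. We have $3e^f\psi'^2=3h'^2-3f'hh'+\frac34f'^2h^2$ and, integrating by parts, $-\int f''h^2=2\int f'hh'$. Therefore
\[
0\le\int_0^\ell\Bigl[3h'^2-f'hh'-\tfrac54f'^2h^2-3kh^2\Bigr]dt=\int_0^\ell\Bigl[\tfrac{16}5h'^2-3kh^2-\tfrac54\bigl(f'h+\tfrac25h'\bigr)^2\Bigr]dt .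
\]
Completing the square has raised the coefficient $3$ of the Bonnet--Myers argument to $\frac{16}5$. Take $h=\sin(\pi t/\ell)$, for which $\int h^2=\frac\ell2$ and $\int h'^2=\frac{\pi^2}{\ell^2}\cdot\frac\ell2$. The continuous function $f'h+\frac25h'$ equals $\frac{2\pi}{5\ell}\ne0$ at $t=0$, so the integral of its square is positive. Hence $\frac{16\pi^2}{5\ell^2}>3k$, and
\[
d_g(p,p')\le\ell<4\pi/\sqrt{15k}\qquad\text{for all } p\ne p' .
\]
So $M$ is bounded and complete, hence compact by Hopf--Rinow (in agreement with the known result quoted in Section~\ref{sec:intro}), and the diameter is attained by some pair $p,p'$. This gives the strict inequality and $C_*\le4\pi/\sqrt{15}$. The lower bound for $C_*$ is Theorem~\ref{thm:A}.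
\end{proof}

\begin{remark}
The strict inequality holds for each manifold separately, with no uniform gap, so it does not show that $C_*<4\pi/\sqrt{15}$. The proof discards the term $\frac2R\operatorname{Ric}(\sigma',\sigma')^2$, the part of $|\nabla f|^2$ normal to $\sigma$, and the final square, and it replaces $d_g(p,p')$ by $\ell$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{JLW}
Xumin Jiang, Mingxiang Li, Zhehui Wang,
\emph{Bonnet-Myers type theorems for $Q$-curvature on four-manifolds},
arXiv:2607.25343 (2026).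

\end{thebibliography}
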